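\title{Attracting sets of $\mathbf{G}_m$-actions in $\mathbf{A}^1$-homotopy theory: a counterexample}

\begin{abstract}
Let $\mathbf{G}_m$ act on a projective scheme $X$ over a field $k$, with an equivariant ample line bundle. Let $Y\subset X$ be an invariant closed subset that contains every point whose limit for $t\to\infty$ lies in $Y$, assume that $Y^{\mathbf{G}_m}$ is open in $X^{\mathbf{G}_m}$, and let $U$ be the open set of points whose limit for $t\to 0$ lies in $Y$. We show that the inclusion $Y\to U$ need not be an $\mathbf{A}^1$-homotopy equivalence. Counterexamples exist over every field, with $X$ smooth projective of any dimension $n\ge 2$, and in them $Y$ and $U$ are not isomorphic in the $\mathbf{A}^1$-homotopy category by any map. The obstruction is an $\mathbf{A}^1$-invariant sheaf of divisors. In the smooth examples the inclusion becomes an equivalence after one simplicial suspension, and for $\dim X\le 1$ it is always an equivalence.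
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $k$ be a field and let $X$ be a projective $k$-scheme with an action of the multiplicative group $\mathbf{G}_m$. Let $x\in X$ be a point with residue field $\kappa$. Since $X$ is proper, the orbit map $\mathbf{G}_{m,\kappa}\to X$, $t\mapsto tx$, extends uniquely to a morphism $\mathbf{P}^1_\kappa\to X$. The images of $0$ and $\infty$ are written $\lim_{t\to 0}tx$ and $\lim_{t\to\infty}tx$. The extension is compatible with enlarging $\kappa$, so limits may be computed on geometric points. Both limits are fixed points, because replacing $t$ by $st$ does not change them.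

\begin{definition}\label{def:admissible}
An \emph{admissible triple} $(X,Y,U)$ consists of a projective $k$-scheme $X$ with a $\mathbf{G}_m$-action that admits a $\mathbf{G}_m$-equivariant ample line bundle, a $\mathbf{G}_m$-invariant closed subset $Y\subset X$ such that
\begin{itemize}
\item[(a)] every point $x\in X$ with $\lim_{t\to\infty}tx\in Y$ lies in $Y$,
\item[(b)] the fixed point set $Y^{\mathbf{G}_m}$ is open in $X^{\mathbf{G}_m}$,
\end{itemize}
and the set $U=\{x\in X:\lim_{t\to 0}tx\in Y\}$.
\end{definition}

Since $Y$ is closed and invariant, $Y\subset U$. It is known that $U$ is open in $X$. We regard $U$ as an open subscheme of $X$ and give $Y$ its reduced structure. The following question is taken from Totaro's paper \cite{Totaro}.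

\medskip
\noindent\textbf{Question.} \emph{For an admissible triple $(X,Y,U)$, is the inclusion $Y\to U$ an isomorphism in the Morel--Voevodsky $\mathbf{A}^1$-homotopy category $H(k)$?}
\medskip

Think of $t\to 0$ as flowing down. Condition (a) says that whatever lies below a point of $Y$ belongs to $Y$. Condition (b) says that $Y$ contains each connected component of the fixed point set that it meets; for the trivial action it says exactly that $U=Y$ is open. The set $U$ is the basin of attraction of $Y$. Every point of $U$ flows into $Y$ along a line $\mathbf{A}^1$, and the category $H(k)$ is built so that $\mathbf{A}^1$ plays the role of the unit interval. One therefore guesses that the answer is yes, and linear actions support the guess.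

\begin{example}\label{ex:linear}
Let $t[x_0:\dots:x_n]=[t^{w_0}x_0:\dots:t^{w_n}x_n]$ on $X=\mathbf{P}^n$ and fix an integer $c$. Let $Y$ be the linear subspace where $x_i=0$ for all $i$ with $w_i>c$, and $Y'$ the one where $x_i=0$ for all $i$ with $w_i\le c$. Among the nonzero coordinates of a point, the limit for $t\to\infty$ keeps those of largest weight and the limit for $t\to 0$ those of smallest weight. Hence (a) holds; (b) holds because every fixed point lies in one of the disjoint closed sets $Y$, $Y'$; and $U=\mathbf{P}^n\setminus Y'$. Multiplying the coordinates of weight $>c$ by $\lambda\in\mathbf{A}^1$ contracts $U$ onto $Y$, so the answer is yes (Lemma~\ref{lem:retract}).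
\end{example}

The example also contains a warning: the contraction is not the given flow. For $\mathbf{P}^2$ with weights $0,1,2$ and $c=1$, the map $x\mapsto\lim_{t\to 0}tx$ takes exactly two values on the connected scheme $U$, so it is not a morphism. Trajectories that end at $[1:0:0]$ degenerate to broken ones, which stop at $[0:1:0]$ and continue inside $Y$. On $\mathbf{P}^n$ a second action repairs the discontinuity. Our examples are built so that nothing can repair it.

Consider the following property of a $k$-scheme $S$.
\begin{itemize}
\item[(R)] For every field $K\supset k$, every $K$-morphism $\mathbf{A}^1_K\to S_K$ factors through $\operatorname{Spec}K$.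
\end{itemize}
A \emph{rigid pair} $(S,F)$ consists of a smooth projective connected $k$-scheme $S$ with property (R) and a nonempty effective Cartier divisor $F\subset S$. To a rigid pair we attach in Section~\ref{sec:conic} a family of conics $X\to S$, with local equation $xy=gz^2$ where $g=0$ defines $F$, together with a fiberwise $\mathbf{G}_m$-action and subsets $Y\subset U\subset X$.

\begin{theorem}\label{thm:A}
For every rigid pair $(S,F)$, the triple $(X,Y,U)$ attached to it is admissible, and the inclusion $Y\to U$ is not an isomorphism in $H(k)$. Over every field $k$ there is a rigid pair for which $X$ is a smooth projective surface.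
\end{theorem}

\begin{theorem}\label{thm:B}
For every rigid pair $(S,F)$, the objects $Y$ and $U$ are not isomorphic in $H(k)$ by any map. For every field $k$ and every $n\ge 2$ there is a rigid pair for which $X$ is smooth projective of dimension $n$.
\end{theorem}

\begin{theorem}\label{thm:C}
Let $(S,F)$ be a rigid pair with $F$ smooth over $k$. Then $S^1\wedge Y_+\to S^1\wedge U_+$ is an isomorphism in the pointed $\mathbf{A}^1$-homotopy category $H_\bullet(k)$. In particular, $Y\to U$ becomes an isomorphism in the stable category $SH(k)$.
\end{theorem}

\begin{theorem}\label{thm:D}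
Let $(X,Y,U)$ be an admissible triple over any field $k$ with $\dim X\le 1$. Then $Y\to U$ is the inclusion of a strong $\mathbf{A}^1$-deformation retract of sheaves on $Sm/k$. In particular it is an isomorphism in $H(k)$.
\end{theorem}

So the answer to the Question is no, and $2$ is the smallest dimension of a counterexample. Section~\ref{sec:background} recalls the homotopy theory and isolates the one tool used for the negative results: maps into an $\mathbf{A}^1$-invariant sheaf of sets can be computed in $H(k)$. Section~\ref{sec:byhand} shows the obstruction by hand on a surface, Section~\ref{sec:D} turns it into such a sheaf, and Section~\ref{sec:AB} proves Theorems~\ref{thm:A} and~\ref{thm:B}. Sections~\ref{sec:suspension} and~\ref{sec:curves} prove Theorems~\ref{thm:C} and~\ref{thm:D}.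

\section{Sheaves and the $\mathbf{A}^1$-homotopy category}\label{sec:background}

\subsection*{Test schemes}
Let $Sm/k$ be the category of smooth separated $k$-schemes of finite type. The letter $T$ always denotes an object of $Sm/k$. A connected $T$ is integral and regular. A \emph{Nisnevich covering} of $T$ is a family of \'etale morphisms $V_i\to T$ such that every point of $T$ has a preimage with the same residue field in some $V_i$. Zariski coverings are Nisnevich coverings, and Nisnevich coverings are \'etale coverings. ``Sheaf'' means Nisnevich sheaf on $Sm/k$.

The scheme $Y$ in our examples is singular, so we must say which object it defines. As usual, a $k$-scheme $Z$, smooth or not, defines the sheaf $T\mapsto Z(T)=\operatorname{Hom}_k(T,Z)$, which we again denote by $Z$. Since test schemes are reduced, $Z$ and $Z_{\mathrm{red}}$ define the same sheaf.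

A sheaf $G$ satisfies $G(T)=\prod G(T_j)$, the product over the connected components of $T$. Hence a map of sheaves can be defined by its values on connected $T$, provided that these are compatible with morphisms between connected test schemes, and two maps can be compared on connected $T$. The next observation explains how such $T$ see a reducible scheme.

\begin{lemma}\label{lem:cover}
Let $Z$ be a $k$-scheme that is the union of closed subsets $Z_1,\dots,Z_r$, each with its reduced structure, and let $T$ be connected. Every morphism $u\colon T\to Z$ factors through some $Z_i$. If $u$ factors through $Z_i$ and $Z_j$, it factors through the reduced intersection $(Z_i\cap Z_j)_{\mathrm{red}}$.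
\end{lemma}

\begin{proof}
The closed sets $u^{-1}(Z_i)$ cover the irreducible space $T$, so one of them equals $T$. A morphism from a reduced scheme whose image lies in a closed subset factors through the reduced structure on that subset.
\end{proof}

\subsection*{The category $H(k)$}
We recall the construction of \cite{MV}. A map of simplicial sheaves is a \emph{simplicial weak equivalence} if it induces weak homotopy equivalences on all stalks; inverting these maps gives the category $H_s$. A simplicial sheaf $G$ is \emph{$\mathbf{A}^1$-local} if $\operatorname{Hom}_{H_s}(W,G)\to\operatorname{Hom}_{H_s}(W\times\mathbf{A}^1,G)$ is bijective for every simplicial sheaf $W$. A map $W\to W'$ is an \emph{$\mathbf{A}^1$-weak equivalence} if $\operatorname{Hom}_{H_s}(W',G)\to\operatorname{Hom}_{H_s}(W,G)$ is bijective for every $\mathbf{A}^1$-local $G$; inverting these maps gives $H(k)$. By definition each projection $W\times\mathbf{A}^1\to W$ is an $\mathbf{A}^1$-weak equivalence. A sheaf of sets is viewed as a constant simplicial sheaf. We use two basic facts.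
\begin{itemize}
\item[(H1)] The simplicial weak equivalences and the $\mathbf{A}^1$-weak equivalences are the weak equivalences of two model structures on simplicial sheaves. In both, the cofibrations are the monomorphisms, so every object is cofibrant.
\item[(H2)] If $G$ is $\mathbf{A}^1$-local, then $\operatorname{Hom}_{H_s}(W,G)\to\operatorname{Hom}_{H(k)}(W,G)$ is bijective for every $W$.
\end{itemize}

The simplest equivalences come from explicit contractions. A subsheaf $W'\subset W$ is a \emph{strong $\mathbf{A}^1$-deformation retract} if there is a map of sheaves $H\colon\mathbf{A}^1\times W\to W$ with $H(1,u)=u$ for all $u$, $H(\lambda,u)=u$ for all $\lambda$ and all sections $u$ of $W'$, and $H(0,\cdot)$ landing in $W'$. The zero section of a line bundle is an example, with $H(\lambda,v)=\lambda v$.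

\begin{lemma}\label{lem:retract}
The inclusion $i\colon W'\to W$ of a strong $\mathbf{A}^1$-deformation retract is an $\mathbf{A}^1$-weak equivalence.
\end{lemma}

\begin{proof}
Let $r=H(0,\cdot)\colon W\to W'$. Then $ri=\mathrm{id}$. The two sections $u\mapsto(0,u)$ and $u\mapsto(1,u)$ of the projection $\mathbf{A}^1\times W\to W$ are equal in $H(k)$, since the projection is invertible there. Composing with $H$ gives $ir=\mathrm{id}$ in $H(k)$. So $i$ is invertible in $H(k)$, and by (H1) it is an $\mathbf{A}^1$-weak equivalence.
\end{proof}

To show that a map is \emph{not} an equivalence we need targets for which morphisms in $H(k)$ can be computed. A sheaf of sets $G$ is \emph{$\mathbf{A}^1$-invariant} if $G(T)\to G(T\times\mathbf{A}^1)$ is bijective for all $T$. This map is always injective, since restriction to $T\times\{0\}$ is a left inverse. If $G$ is invariant and $\gamma\in G(T\times\mathbf{A}^1)$, the restrictions of $\gamma$ to $T\times\{0\}$ and $T\times\{1\}$ agree.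

\begin{lemma}[{\cite[\S 2]{MV}}]\label{lem:invariant}
Let $G$ be an $\mathbf{A}^1$-invariant sheaf of sets. For every sheaf of sets $W$, the map $\operatorname{Hom}(W,G)\to\operatorname{Hom}_{H(k)}(W,G)$ is bijective.
\end{lemma}

\begin{proof}
For a simplicial sheaf $W$ let $\pi_0W$ be the sheaf associated with $T\mapsto\pi_0(W(T))$. Since $G$ is a sheaf of sets, $\operatorname{Hom}(W,G)=\operatorname{Hom}(\pi_0W,G)$. A simplicial weak equivalence induces an isomorphism on $\pi_0$, so maps to $G$ extend uniquely along it; thus $G$ is simplicially fibrant. Therefore $\operatorname{Hom}_{H_s}(W,G)$ is the quotient of $\operatorname{Hom}(W,G)$ by homotopies $W\times\Delta^1\to G$. These are constant, because $\pi_0(W\times\Delta^1)=\pi_0W$. Hence $\operatorname{Hom}_{H_s}(W,G)=\operatorname{Hom}(\pi_0W,G)$.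

Let $G'$ be the sheaf $T\mapsto G(T\times\mathbf{A}^1)$. By hypothesis $G\to G'$ is an isomorphism, so
\[
\operatorname{Hom}_{H_s}(W\times\mathbf{A}^1,G)=\operatorname{Hom}(\pi_0W\times\mathbf{A}^1,G)=\operatorname{Hom}(\pi_0W,G')=\operatorname{Hom}_{H_s}(W,G).
\]
Thus $G$ is $\mathbf{A}^1$-local, and (H2) finishes the proof.
\end{proof}

\section{A degenerating family of conics}\label{sec:conic}

\subsection*{The base}
We want a family of trajectories that breaks over a divisor $F$ in a base $S$, and we want homotopies to be unable to move a test map $T\to S$ relative to $F$. This is the purpose of (R).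

\begin{lemma}\label{lem:Sinv}
If $S$ is a separated $k$-scheme with property \emph{(R)}, the sheaf $S$ is $\mathbf{A}^1$-invariant.
\end{lemma}

\begin{proof}
Let $T$ be connected with function field $K$, let $h\colon T\times\mathbf{A}^1\to S$ be a morphism, and let $s_0$ and $\mathrm{pr}$ be the zero section and the projection. By (R), the restriction of $h$ to the generic fiber $\mathbf{A}^1_K$ factors through $\operatorname{Spec}K$, so $h$ and $h\circ s_0\circ\mathrm{pr}$ agree on $\mathbf{A}^1_K$. Since $S$ is separated, the locus where they agree is a closed subscheme of the integral scheme $T\times\mathbf{A}^1$. It contains the generic point, so it is everything, and $h=(h\circ s_0)\circ\mathrm{pr}$.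
\end{proof}

\begin{lemma}\label{lem:elliptic}
Over every field $k$ there is an elliptic curve $E$, with origin $o$, and for every $m\ge1$ the pair $(E^m,\{o\}\times E^{m-1})$ is a rigid pair whose divisor is smooth.
\end{lemma}

\begin{proof}
Take the projective curve with affine equation $v^2+v=u^3$ if $\operatorname{char}k\ne3$ and $v^2=u^3-u$ if $\operatorname{char}k=3$. A morphism to a product is constant when its components are, so it suffices to prove (R) for $E$. Let $\varphi\colon\mathbf{A}^1_K\to E_K$ be a $K$-morphism. We must show $\varphi=\varphi\circ s_0\circ\mathrm{pr}$, and equality of two morphisms can be checked after extending $K$, so we may assume $K$ algebraically closed. If the image of $\varphi$ is a closed point, $\varphi$ factors through that point. Otherwise $\varphi$ is dominant and embeds $K(E_K)$ in $K(t)$. By L\"uroth's theorem $K(E_K)$ is then purely transcendental over $K$, which is impossible for a curve of genus $1$.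
\end{proof}

\subsection*{The total space}
Fix a rigid pair $(S,F)$. Let $L=\mathcal{O}_S(F)$ and let $g\in\Gamma(S,L)$ be the canonical section, with zero scheme $F$. Let $V=L\oplus\mathcal{O}\oplus\mathcal{O}$ and let $\pi\colon\mathbf{P}(V)\to S$ be the bundle of lines in $V$. The components of the tautological inclusion $\mathcal{O}(-1)\subset\pi^*V$ are sections
\[
x\in\Gamma(\mathcal{O}(1)\otimes\pi^*L),\qquad y,z\in\Gamma(\mathcal{O}(1)),
\]
the homogeneous coordinates. Both $xy$ and $gz^2$ are sections of $\mathcal{O}(2)\otimes\pi^*L$. Put
\[
X=\{xy=gz^2\}\subset\mathbf{P}(V),\qquad t[x:y:z]=[tx:t^{-1}y:z],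
\]
with the trivial action on $S$. The equation is invariant, so $\mathbf{G}_m$ acts on $X$. The fiber of $\pi\colon X\to S$ is a smooth conic over a point outside $F$ and the pair of lines $xy=0$ over a point of $F$. Define
\[
Y=\{x=0\}_{\mathrm{red}},\qquad U=\{(y,z)\ne(0,0)\}\subset X .
\]

\begin{lemma}\label{lem:charts}
The function $z/y$ gives an isomorphism $\{y\neq0\}\cong S\times\mathbf{A}^1$ over $S$. If $F$ is smooth over $k$, then $X$ is smooth of dimension $\dim S+1$.
\end{lemma}

\begin{proof}
On $\{y\ne0\}$ the equation reads $x/y=g\,(z/y)^2$, so $z/y$ is free and determines $x/y$. On $\{x\ne0\}$ it reads $y/x=g\,(z/x)^2$, so this open set is the total space of $L^{-1}$ with coordinate $z/x$. Both charts are smooth of dimension $\dim S+1$. The remaining points have $x=y=0$, hence $z\ne0$ and $g=0$. Near such a point choose a generator $e$ of $L$ on an open $S_0\subset S$ and write $g=g_0e$. Then $\{z\ne0\}$ is the hypersurface $\xi\eta=g_0$ in $S_0\times\mathbf{A}^2$, with $\xi=x/(ez)$ and $\eta=y/z$. At a point with $\xi=\eta=0$ the differential of $\xi\eta-g_0$ is $-dg_0$, which is nonzero along $F$ when $F$ is smooth. The Jacobian criterion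 applies.
\end{proof}

\begin{proposition}\label{prop:admissible}
The triple $(X,Y,U)$ is admissible.
\end{proposition}

\begin{proof}
The group acts linearly on $V$, hence on $\mathcal{O}(-1)\subset\pi^*V$, so the $\pi$-ample sheaf $\mathcal{O}(1)$ is equivariant. For $M$ ample on $S$ and $n\gg0$, the sheaf $\mathcal{O}(1)\otimes\pi^*M^{n}$ is ample on $\mathbf{P}(V)$, and it is equivariant because $\pi$ is invariant. Its restriction to $X$ is the required line bundle, and $X$ is projective.

We work with geometric points. The weights $1,-1,0$ are distinct, so a fixed point has exactly one nonzero coordinate, and $X^{\mathbf{G}_m}$ is the disjoint union of the closed sets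
\[
S_x=\{[1:0:0]\},\qquad S_y=\{[0:1:0]\},\qquad Q=\{[0:0:1]\text{ over points of }F\}.
\]
As in Example~\ref{ex:linear}, the limit for $t\to\infty$ keeps the nonzero coordinate of largest weight: it lies in $S_x$ if $x\ne0$, in $Q$ if $x=0$ and $z\ne0$, and in $S_y$ if $x=z=0$. The limit for $t\to0$ lies in $S_y$ if $y\ne0$, in $Q$ if $y=0$ and $z\ne0$, and in $S_x$ if $y=z=0$.

The set $Y$ is closed and invariant, and $Y^{\mathbf{G}_m}=S_y\sqcup Q$ is the complement of the closed set $S_x$ in $X^{\mathbf{G}_m}$; this is (b). If $\lim_{t\to\infty}$ of a point lies in $Y$, it does not lie in $S_x$, so $x=0$; this is (a). Finally $\lim_{t\to0}$ lies in $Y$ unless $y=z=0$, so the attracting set of $Y$ is $U=X\setminus S_x$.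
\end{proof}

Two more closed subschemes of $U$ will be used; see Figure~\ref{fig:surface}. The first is
\[
P_F=\{x=0,\ g=0\}=F\times\mathbf{P}^1,
\]
with coordinates $[y:z]$ on $\mathbf{P}^1$. If $x=0$ then $gz^2=0$, so as a set $Y=S_y\cup P_F$. The second is $A=\{y=0\}\cap U$. Along $A$ the section $z$ is invertible, so the equation gives $g=0$ and leaves $x/z$ free: $A$ is the total space of $L|_F$, with zero section $Q$. Its complement in $U$ is the chart $\{y\ne0\}\cong S\times\mathbf{A}^1$, whose zero section is $S_y$. We write $\sigma_0\colon S\to Y\subset U$ for the section $[0:1:0]$, with image $S_y$.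

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[very thick] (0,0) -- (7,0) node[right] {$S_y$};
\draw[dashed] (0,3) -- (7,3) node[right] {$S_x$};
\draw[dotted,thick] (0,2.2) -- (7,2.2) node[right] {$\sigma_1$};
\draw (1.3,3) -- (1.3,0); \draw[->] (1.3,1.3) -- (1.3,1.1);
\draw (5.9,3) -- (5.9,0); \draw[->] (5.9,1.3) -- (5.9,1.1);
\draw[very thick] (4.1,1.5) -- (3.5,0);
\draw[very thick,->] (3.86,0.9) -- (3.78,0.7);
\draw (3.5,3) -- (4.1,1.5); \draw[->] (3.9,2.0) -- (3.96,1.85);
\fill (4.1,1.5) circle (2pt) node[right] {$Q$};
\fill (3.5,0) circle (2pt) node[below] {$\sigma_0(o)$};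
\node[left] at (3.75,0.85) {$P_F$};
\node[left] at (3.65,2.6) {$A$};
\end{tikzpicture}
\caption{The surface $X$ over an elliptic curve $S$ with $F=\{o\}$. Arrows show the flow for $t\to0$. The closed set $Y=S_y\cup P_F$ is drawn thick, and $U$ is the complement of the dashed curve $S_x$. Over points other than $o$ the flow runs from $S_x$ to $S_y$; over $o$ it breaks at the fixed point $Q$. The local section $\sigma_1$ crosses the upper piece $A$ of the broken fiber.}
\label{fig:surface}
\end{figure}

\begin{remark}\label{rem:blowup}
The scheme $X$ is the blow-up of $S\times\mathbf{P}^1$ along $F\times\{[0:1]\}$. Indeed, the map $[y:z]$ on $U$ and the map $[gz/x:1]$ on $\{x\ne0\}$ glue to a morphism $X\to S\times\mathbf{P}^1$, which over $\{y\ne0\}$ is the isomorphism of Lemma~\ref{lem:charts}. Over $S_0\times\{z\ne0\}$ the center is cut out by the regular sequence $(g_0,\eta)$, so the blow-up is $\{a\eta=bg_0\}$ with $[a:b]\in\mathbf{P}^1$. Its charts $b=1$ and $a=1$ are the charts $\{z\ne0\}$ and $\{x\ne0\}$ of $X$, via $[a:b]=[x/e:z]$.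
\end{remark}

\section{The obstruction on a surface, by hand}\label{sec:byhand}

For any rigid pair, fix an open $S_0\subset S$ that meets $F$ and a generator $e$ of $L|_{S_0}$, and write $g=g_0e$. Besides $\sigma_0$ there is a second section over $S_0$,
\[
\sigma_1=[e:g_0:1]\colon S_0\to U ,
\]
which lies on $X$ because $e\cdot g_0=g\cdot1^2$. Over $F$ it passes through $A$. Let us flow it down: $t\sigma_1=[te:t^{-1}g_0:1]=[t^2e:g_0:t]$. The formula
\begin{equation}\label{eq:flow}
\Phi(s,\lambda)=[\lambda^2e:g_0(s):\lambda]
\end{equation}
defines a morphism to $U$ on the complement of $F\times\{0\}$ in $S_0\times\mathbf{A}^1$, with $\Phi(\cdot,1)=\sigma_1$. Over $S_0\setminus F$ it is an $\mathbf{A}^1$-homotopy from $\Phi(\cdot,0)=\sigma_0$ to $\sigma_1$.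

Now let $S=E$ be an elliptic curve and $F=\{o\}$. Then $\Phi$ is undefined at the single point $(o,0)$, and it does not extend: along $\{o\}\times\mathbf{A}^1$ it is $[\lambda e:0:1]$ and tends to $Q$, while along $S_0\times\{0\}$ it tends to $\sigma_0(o)$. The curve $P_F$ joins these two points inside $Y$, but a homotopy parametrized by $S_0$ cannot make use of it. In fact no other homotopy helps.

\begin{proposition}\label{prop:naive}
Let $S=E$ and $F=\{o\}$. There is no finite chain of morphisms $S_0\times\mathbf{A}^1\to U$, each joined to the previous one at $\lambda=0$ or $\lambda=1$, that connects $\sigma_1$ to a morphism $S_0\to Y$.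
\end{proposition}

\begin{proof}
Let $h\colon S_0\times\mathbf{A}^1\to U$ be a morphism one of whose ends is a section of $\pi$. By Lemma~\ref{lem:Sinv}, $\pi h(s,\lambda)=s$, so the other end is a section too. The zero set of $h^*y$ is $h^{-1}(A)$, which lies in the line $\{o\}\times\mathbf{A}^1$ because $A$ lies over $o$. The zero set of a nonzero section of a line bundle on an integral surface is empty or of pure dimension $1$. So $h^{-1}(A)$ is empty or the whole line: either both ends of $h$ send $o$ into $A$, or neither does. Hence every morphism in a chain starting at $\sigma_1$ is a section sending $o$ into $A$. On the other hand, a section $S_0\to Y=S_y\cup P_F$ cannot factor through $P_F$, so by Lemma~\ref{lem:cover} it equals $\sigma_0$, and $\sigma_0(o)\notin A$.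
\end{proof}

This does not yet settle the Question: nothing in the definition of $H(k)$ says that maps which become equal in $H(k)$ are joined by a chain of this kind. We need an invariant of \emph{all} morphisms $u\colon T\to U$ with values in an $\mathbf{A}^1$-invariant sheaf, so that Lemma~\ref{lem:invariant} applies. The proof above says what to record: the map $f=\pi u$, and the divisor of $u^*y$, which cannot move because it is trapped inside $f^*F$. When $f(T)\subset F$ nothing traps it. For instance, with $T=\mathbf{A}^1$, the homotopy $(\tau,\lambda)\mapsto[0:\tau-\lambda:1]$ in $P_F$ moves the zero of $y$ from $\tau=0$ to $\tau=1$. For such $f$ the invariant must forget the divisor.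

\section{The sheaf of divisors bounded by $F$}\label{sec:D}

Let $T$ be connected. An effective Cartier divisor $D$ on $T$ is a closed subscheme whose ideal $I_D$ is invertible; the empty subscheme is the divisor $0$. We write $D\le D'$ if $I_{D'}\subset I_D$. The zero scheme of a nonzero section of a line bundle on $T$ is an effective Cartier divisor. If $h\colon T'\to T$ is a morphism with $T'$ connected and $h(T')\not\subset D'$, and $D\le D'$, then the preimages $h^*D$ and $h^*D'$ are effective Cartier divisors and $h^*D\le h^*D'$. Since $T$ is regular, effective Cartier divisors are the same as sums $\sum m_iZ_i$ of prime divisors with $m_i\ge0$, and $\le$ compares coefficients. If $f\colon T\to S$ satisfies $f(T)\not\subset F$, then $f^*g\ne0$, and $f^*F$ is the zero scheme of $f^*g$.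

\begin{definition}\label{def:D}
For connected $T$ let $\mathcal{D}(T)$ be the set of pairs $(f,D)$ with $f\in S(T)$ and
\begin{itemize}
\item $D$ an effective Cartier divisor on $T$ with $D\le f^*F$, if $f(T)\not\subset F$;
\item $D=*$, a fixed symbol, if $f(T)\subset F$ as sets.
\end{itemize}
For general $T$ let $\mathcal{D}(T)$ be the product over the connected components. For $h\colon T'\to T$ with $T'$ and $T$ connected put
\[
h^*(f,D)=\begin{cases}(fh,*)&\text{if }fh(T')\subset F,\\ (fh,h^*D)&\text{otherwise.}\end{cases}
\]
\end{definition}

In the second case $f(T)\not\subset F$ and $h(T')\not\subset f^*F$, so $D$ is a divisor and $h^*D\le(fh)^*F$ is defined. For $T''\to T'\to T$, either the image of $T''$ in $S$ lies in $F$ and both ways of pulling back give $*$, or it does not and both give the preimage of $D$. So $\mathcal{D}$ is a presheaf on $Sm/k$.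

\begin{proposition}\label{prop:D}
$\mathcal{D}$ is an $\mathbf{A}^1$-invariant sheaf.
\end{proposition}

\begin{proof}
\emph{Sheaf condition.} We prove it for \'etale coverings $\{V_i\to T\}$, and we may assume $T$ connected. Take sections of $\mathcal{D}$ over the $V_i$ that agree on the $V_i\times_TV_j$. Their first components glue to a unique $f\in S(T)$. The point to check is that the two cases of Definition~\ref{def:D} do not mix. A connected component $V$ of $V_i$ or of $V_i\times_TV_j$ is \'etale over $T$, so its image is open and nonempty, hence dense. As $f^{-1}(F)$ is closed, $V$ maps into $F$ if and only if $f(T)\subset F$. If $f(T)\subset F$, all second components are $*$, and $(f,*)$ is the unique gluing. Otherwise all second components are divisors $D_i$ on $V_i$, and the ideals $I_{D_i}\subset\mathcal{O}_{V_i}$ have equal pullbacks to $V_i\times_TV_j$. By \'etale descent of quasi-coherent sheaves they come from a unique quasi-coherent ideal $I\subset\mathcal{O}_T$. It is invertible and contains $I_{f^*F}$, since both properties can be checked on an \'etale covering. So $I=I_D$ for a unique $D\le f^*F$.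

\emph{Invariance.} Only surjectivity needs proof. Let $T$ be connected and $(h,D')\in\mathcal{D}(T\times\mathbf{A}^1)$. By Lemma~\ref{lem:Sinv}, $h=f\circ\mathrm{pr}$ with $f\in S(T)$; this is the only use of (R). If $f(T)\subset F$, then $(h,D')=(h,*)=\mathrm{pr}^*(f,*)$. Otherwise write $f^*F=\sum n_iZ_i$ with distinct prime divisors $Z_i$. The $Z_i\times\mathbf{A}^1$ are distinct prime divisors, and $\mathrm{pr}^*Z_i=Z_i\times\mathbf{A}^1$ as schemes, so $h^*F=\sum n_i(Z_i\times\mathbf{A}^1)$. From $0\le D'\le h^*F$ we get $D'=\sum m_i(Z_i\times\mathbf{A}^1)$ with $0\le m_i\le n_i$. Thus $(h,D')=\mathrm{pr}^*(f,\sum m_iZ_i)$.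
\end{proof}

We now map $U$ to $\mathcal{D}$. Let $T$ be connected, $u\in U(T)$ and $f=\pi u$. Suppose $f(T)\not\subset F$. Then $u^*y\ne0$, for otherwise $u$ would map $T$ into $A$, which lies over $F$. Let $D_u$ be the zero scheme of $u^*y$. We claim that $D_u\le f^*F$. The open sets where $u^*y$ or $u^*z$ is invertible cover $T$. On the first, $D_u=0$. On the second, $f^*g=u^*(x/z)\cdot u^*(y/z)$ is a multiple of the local equation $u^*(y/z)$ of $D_u$. Hence we may define
\[
c(u)=\begin{cases}(f,D_u)&\text{if }f(T)\not\subset F,\\ (f,*)&\text{if }f(T)\subset F.\end{cases}
\]
Zero schemes of sections commute with pullback, so $c\colon U\to\mathcal{D}$ is a map of sheaves. Since $y$ is invertible along $\sigma_0$, the composite $c\sigma_0\colon S\to\mathcal{D}$ sends $f$ to $(f,0)$ or to $(f,*)$. Let $j\colon S_0\to S$ be the inclusion. The scheme $S_0$ is connected and not contained in $F$, and $\sigma_1^*y=g_0$. Therefore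
\begin{equation}\label{eq:distinct}
c(\sigma_0j)=(j,0)\ \ne\ (j,F\cap S_0)=c(\sigma_1)\qquad\text{in }\mathcal{D}(S_0),
\end{equation}
because $F\cap S_0\ne\emptyset$.

\section{$Y$ and $U$ are not equivalent}\label{sec:AB}

The existence statements in Theorems~\ref{thm:A} and~\ref{thm:B} follow from Lemmas~\ref{lem:elliptic} and~\ref{lem:charts}: the pair $(E^{n-1},\{o\}\times E^{n-2})$ gives a smooth projective $X$ of dimension $n$. It remains to prove the negative statements for an arbitrary rigid pair.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The triple is admissible by Proposition~\ref{prop:admissible}. Compare $c$ with $c_0=c\circ\sigma_0\circ\pi\colon U\to\mathcal{D}$, which sends $u$ to $(f,0)$ or $(f,*)$ with $f=\pi u$.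

The two maps agree on $Y$. Let $T$ be connected and $u\in Y(T)$. If $f(T)\subset F$, both give $(f,*)$. Otherwise $u^*x=0$ gives $f^*g\cdot(u^*z)^2=0$ on the integral scheme $T$ with $f^*g\ne0$. Hence $u^*z=0$, so $u^*y$ vanishes nowhere and $D_u=0$.

The two maps differ on $U$: by \eqref{eq:distinct}, $c_0(\sigma_1)=c(\sigma_0j)\ne c(\sigma_1)$.

So the restriction $\operatorname{Hom}(U,\mathcal{D})\to\operatorname{Hom}(Y,\mathcal{D})$ is not injective. By Proposition~\ref{prop:D} and Lemma~\ref{lem:invariant} it is identified with $\operatorname{Hom}_{H(k)}(U,\mathcal{D})\to\operatorname{Hom}_{H(k)}(Y,\mathcal{D})$, which would be bijective if $Y\to U$ were an isomorphism in $H(k)$.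
\end{proof}

\begin{remark}\label{rem:hyp}
Both conditions on $(S,F)$ are visible in the argument. If $F$ were empty, then $A$ would be empty, $U=S\times\mathbf{A}^1$ and $Y=S_y$, and the inclusion would be an equivalence. If there were a nonconstant morphism $h\colon\mathbf{A}^1_k\to S$, neither $S$ nor $\mathcal{D}$ would be invariant, since $h$ is not pulled back from $\operatorname{Spec}k$. Note also that $c$ and $c_0$ agree on every $0$-dimensional $T$, where the only divisor is $0$: the obstruction is seen only by test schemes of positive dimension.
\end{remark}

For Theorem~\ref{thm:B} the hypothetical isomorphism $U\to Y$ is no longer compatible with the projections to $S$. We therefore need properties of $Y$ and $U$ that do not refer to the inclusion. The next lemma says that invariant sheaves do not distinguish $Y$ from the scheme $S$. On $S$, two sections that agree on a dense open set are equal, and we shall see that this fails for the sections $\sigma_0j$ and $\sigma_1$ of $U$ modulo homotopy.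

\begin{lemma}\label{lem:Y}
Let $G$ be an $\mathbf{A}^1$-invariant sheaf of sets. Every map of sheaves $\theta\colon Y\to G$ satisfies $\theta=\theta\circ\sigma_0\circ\pi|_Y$.
\end{lemma}

\begin{proof}
Let $T$ be connected, $u\in Y(T)$ and $f=\pi u$. By Lemma~\ref{lem:cover}, $u$ factors through $S_y$ or through $(P_F)_{\mathrm{red}}=F_{\mathrm{red}}\times\mathbf{P}^1$. In the first case $u=\sigma_0f$ and there is nothing to prove. In the second case $u=(f,v)$ with $f\in F_{\mathrm{red}}(T)$ and $v\in\mathbf{P}^1(T)$. Let $\gamma\in G(T\times\mathbf{P}^1)$ be the image under $\theta$ of the morphism $f\times\mathrm{id}\colon T\times\mathbf{P}^1\to F_{\mathrm{red}}\times\mathbf{P}^1\subset Y$. On the two standard charts $T\times\mathbf{A}^1$, invariance shows that $\gamma$ is the pullback of elements $\alpha,\alpha'\in G(T)$. Restricting to $T\times\{[1:1]\}$, which lies in both charts, gives $\alpha=\alpha'$. By the sheaf property $\gamma$ is the pullback of $\alpha$. Pulling $\gamma$ back along the graph of $v$ gives $\theta(u)=\alpha$, and along the graph of the constant map $[1:0]$ gives $\theta(\sigma_0f)=\alpha$.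
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Suppose $\psi\colon U\to Y$ is an isomorphism in $H(k)$. Both $S$ and $\mathcal{D}$ are invariant, so Lemma~\ref{lem:invariant} applies to them. The morphism $\pi|_Y\circ\psi$ in $H(k)$ comes from a map of sheaves $\varphi\colon U\to S$. The morphism $c\circ\psi^{-1}$ comes from a map of sheaves $\theta\colon Y\to\mathcal{D}$, and $\theta=\beta\circ\pi|_Y$ with $\beta=\theta\sigma_0\colon S\to\mathcal{D}$ by Lemma~\ref{lem:Y}. In $H(k)$ we have $c=\theta\psi=\beta\circ\pi|_Y\circ\psi=\beta\varphi$. By the injectivity in Lemma~\ref{lem:invariant}, $c=\beta\varphi$ as maps of sheaves.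

Consider the two morphisms of schemes $\varphi(\sigma_0j),\varphi(\sigma_1)\colon S_0\to S$. The flow \eqref{eq:flow} gives an element $\varphi(\Phi)\in S((S_0\setminus F)\times\mathbf{A}^1)$ whose restrictions to $\lambda=0$ and $\lambda=1$ are the restrictions of these two morphisms to $S_0\setminus F$. By invariance of $S$ they agree on $S_0\setminus F$. This open set is dense in the reduced scheme $S_0$ and $S$ is separated, so $\varphi(\sigma_0j)=\varphi(\sigma_1)$. Applying $\beta$ gives $c(\sigma_0j)=c(\sigma_1)$, contradicting \eqref{eq:distinct}.
\end{proof}

\section{One suspension removes the obstruction}\label{sec:suspension}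

For a monomorphism $W'\to W$ of simplicial sheaves, $W/W'$ is the pushout of $*\leftarrow W'\to W$, pointed by the image of $W'$. Let $W_+=W\sqcup *$ and $S^1=\Delta^1/\partial\Delta^1$, so that $S^1\wedge W_+=(W\times\Delta^1)/(W\times\partial\Delta^1)$. The category $H_\bullet(k)$ is obtained from pointed simplicial sheaves by inverting the pointed maps that are $\mathbf{A}^1$-weak equivalences. The suspension $S^1\wedge W_+$ has a single vertex, so a map from it to a sheaf of sets is constant, and invariants such as $c$ disappear. Theorem~\ref{thm:C} says that, for smooth $F$, no difference between $Y$ and $U$ survives.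

The idea is that $Y$ and $U$ are obtained from $S_y$ by attaching the same cell. Up to a line bundle contraction, $U$ is $S_y$ together with the divisor $A$, and $Y$ is $S_y$ together with $Q$, which is a divisor in $P_F$. Purity describes what is attached as the Thom space of a normal bundle, and $A$ contracts onto $Q$. We use two standard facts. The first is the gluing lemma, valid in any model category in which all objects are cofibrant, hence here by (H1).
\begin{itemize}
\item[(G)] Let $W_1'\to W_1$ and $W_2'\to W_2$ be monomorphisms, and let $W'_1\to W'_2$, $W_1\to W_2$ be compatible $\mathbf{A}^1$-weak equivalences. Then $W_1/W_1'\to W_2/W_2'$ is an $\mathbf{A}^1$-weak equivalence.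
\end{itemize}
Taking $W_1'=W_1=W_2'$ shows: if a monomorphism $W'\to W$ is an $\mathbf{A}^1$-weak equivalence, so is $*\to W/W'$. The second fact is homotopy purity.
\begin{itemize}
\item[(P)] \cite[\S 3, Theorem 2.23]{MV} Let $Z\subset M$ be a closed immersion in $Sm/k$ with normal bundle $N$. Let $B$ be the blow-up of $M\times\mathbf{A}^1$ along $Z\times\{0\}$, and view $Z\times\mathbf{A}^1\subset B$ as the strict transform. Embed $M$ in $B$ as the fiber over $1\in\mathbf{A}^1$, and embed $N$ as the open subset $N\subset\mathbf{P}(N\oplus\mathcal{O})$ of the exceptional divisor. Then the maps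
\[
M/(M\setminus Z)\longrightarrow B/(B\setminus(Z\times\mathbf{A}^1))\longleftarrow N/(N\setminus Z)
\]
are isomorphisms in $H_\bullet(k)$. The right-hand term is the Thom space $Th(N)$.
\end{itemize}

Assume now that $F$ is smooth. Then $U$ is smooth by Lemma~\ref{lem:charts}; $A$ is smooth of codimension $1$ in $U$; $P_F=F\times\mathbf{P}^1$ is smooth; and $Q=\{x=y=g=0\}\cong F$ is the divisor $F\times\{[0:1]\}$ in $P_F$. Both $A\subset U$ and $Q\subset P_F$ are the zero schemes of the section $y$ of $\mathcal{O}(1)$.

\begin{lemma}\label{lem:purity}
The map $P_F/(P_F\setminus Q)\to U/(U\setminus A)$ is an $\mathbf{A}^1$-weak equivalence.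
\end{lemma}

\begin{proof}
Purity identifies both sides with Thom spaces; the point is to see that it does so compatibly. Let $(M,Z)$ be $(U,A)$ or $(P_F,Q)$ and let $\lambda$ be the coordinate on $\mathbf{A}^1$. The ideal of $Z\times\{0\}$ is locally generated by the regular sequence $(y,\lambda)$. Hence the blow-up is
\[
B_M=\{a\lambda=by\}\subset\mathbf{P}(\mathcal{O}(1)\oplus\mathcal{O})\to M\times\mathbf{A}^1,
\]
where $[a:b]$ are the homogeneous coordinates. In this description the strict transform of $Z\times\mathbf{A}^1$ is $\{a=0\}$; the fiber over $\lambda=1$ is $M$, embedded by $[a:b]=[y:1]$; and the normal bundle $N=\mathcal{O}(1)|_Z$ is the open set $\{b\ne0\}$ over $Z\times\{0\}$. The equations for $P_F$ are the restrictions of those for $U$, so $B_{P_F}=B_U\times_UP_F$, and the inclusion $B_{P_F}\to B_U$ respects these three subschemes and the complement of $\{a=0\}$. We obtain a map from the zigzag (P) for $(P_F,Q)$ to the zigzag for $(U,A)$, and it suffices to treat the map of Thom spaces induced by $\mathcal{O}(1)|_Q\to\mathcal{O}(1)|_A$. The section $z$ trivializes $\mathcal{O}(1)$ on $A$, so this map is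
\[
(Q\times\mathbf{A}^1)/(Q\times\mathbf{G}_m)\longrightarrow(A\times\mathbf{A}^1)/(A\times\mathbf{G}_m).
\]
The inclusions $Q\times\mathbf{A}^1\to A\times\mathbf{A}^1$ and $Q\times\mathbf{G}_m\to A\times\mathbf{G}_m$ are zero sections of line bundles. Lemma~\ref{lem:retract} and (G) give the claim.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
\emph{Step 1: $Y/S_y=P_F/\sigma_0(F)$.} The intersection $S_y\cap P_F$ is $\sigma_0(F)$, which is reduced. By Lemma~\ref{lem:cover}, the presheaf pushout of $S_y\leftarrow\sigma_0(F)\to P_F$ injects into $Y$ and has the same sections as $Y$ on connected $T$. Its associated sheaf is therefore $Y$. So $Y$ is the pushout of sheaves, and collapsing $S_y$ gives the claim.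

\emph{Step 2: $*\to U/Y$ is an $\mathbf{A}^1$-weak equivalence.} Consider the commutative square
\[
\begin{array}{ccc}
Y/S_y=P_F/\sigma_0(F)&\longrightarrow&P_F/(P_F\setminus Q)\\
\downarrow&&\downarrow\\
U/S_y&\longrightarrow&U/(U\setminus A).
\end{array}
\]
The inclusions $\sigma_0(F)\to P_F\setminus Q\cong F\times\mathbf{A}^1$ and $S_y\to U\setminus A\cong S\times\mathbf{A}^1$ are zero sections, so the horizontal maps are equivalences by Lemma~\ref{lem:retract} and (G). The right vertical map is an equivalence by Lemma~\ref{lem:purity}. Hence the monomorphism $Y/S_y\to U/S_y$ is an equivalence, and its quotient $(U/S_y)/(Y/S_y)=U/Y$ is equivalent to a point.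

\emph{Step 3: suspension.} For a sheaf $W$ let $CW=(W\times\Delta^1)/(W\times\{0\})$ be the cone. It is equivalent to a point by the remark after (G). The vertex $1$ gives a monomorphism $W_+\to CW$ with $CW/W_+=S^1\wedge W_+$. Let $M=CY\cup U_+\subset CU$; here $CY\cap U_+=Y_+$. By (G), applied to $*\to M$ and $CY\to M$, the map $M\to M/CY=U/Y$ is an equivalence. So $M$ is equivalent to a point by Step~2, and $M\to CU$ is an equivalence. By (G) again, $M/U_+\to CU/U_+$ is an equivalence. Since $M/U_+=CY/Y_+$, this is the map $S^1\wedge Y_+\to S^1\wedge U_+$.

The stabilization functor $H_\bullet(k)\to SH(k)$ commutes with $S^1\wedge-$, and $S^1\wedge-$ is an autoequivalence of $SH(k)$. This gives the last assertion.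
\end{proof}

\section{Curves}\label{sec:curves}

Trajectories can break on a curve as well: the fiber of our surface over $o$ is a pair of lines, in which $Y$ cuts out $P_F$ and $U$ cuts out $P_F\cup A$. There scalar multiplication on $A$ and the identity on $P_F$ together contract $U$ onto $Y$. This is the general pattern in dimension $1$. Geometrically, each irreducible component contains at most one nontrivial orbit, so each component is either inside $Y$, or irrelevant, or contracted by the action itself; and by Lemma~\ref{lem:cover} homotopies defined on the components glue as maps of sheaves. The counterexample is thus a family of curves, each with a positive answer, whose contractions do not fit together. The equivariant ample line bundle enters the proof below only through the openness of $U$.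

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Since $\mathbf{G}_m$ is smooth, $\mathbf{G}_m\times X_{\mathrm{red}}$ is reduced, so the action restricts to $X_{\mathrm{red}}$. The sheaves $Y$ and $U$ do not change, and we may assume $X$ reduced. Let $\bar k$ be an algebraic closure of $k$. Open and closed subsets of $X$ are determined by their $\bar k$-points. A fixed point is its own limit, so $U^{\mathbf{G}_m}=Y^{\mathbf{G}_m}$, and $U\setminus Y$ contains no fixed point.

\emph{Step 1: orbits on a component.} Let $C$ be an irreducible component of $X$, with reduced structure. As $\mathbf{G}_m$ is geometrically irreducible, $\mathbf{G}_m\times C$ is irreducible; its image in $X$ is irreducible and contains $C$, so $C$ is stable. A finite stable set of $\bar k$-points consists of fixed points, because an orbit map from the connected curve $\mathbf{G}_{m,\bar k}$ to a finite set is constant. Assume $C\not\subset X^{\mathbf{G}_m}$. Then $\dim C=1$, and the proper closed subset $C^{\mathbf{G}_m}$ is finite. Let $C'$ be an irreducible component of $C_{\bar k}$; it is a stable curve, so it has a non-fixed point $p$. The orbit map of $p$ extends to a nonconstant,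 hence surjective, morphism $\mathbf{P}^1\to C'$. Thus $C'(\bar k)=O'\cup\{a',b'\}$, where $O'$ is the orbit of $p$, and the fixed points $a'$, $b'$ are the limits of every point of $O'$ for $t\to0$ and $t\to\infty$.

The group $\operatorname{Aut}(\bar k/k)$ permutes the components $C'$ transitively. It is compatible with the action and with limits, so it carries the points $a',b'$ of one component to those of another, and it preserves $Y(\bar k)$. Hence either all $a'$ lie in $Y$ or none does, and likewise for the $b'$. There are three cases.
\begin{itemize}
\item[(i)] The $b'$ lie in $Y$. By condition (a) the orbits $O'$ lie in $Y$, so $C\subset Y$.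
\item[(ii)] The $a'$ do not lie in $Y$. Then no point of an orbit $O'$ lies in $U$.
\item[(iii)] The $a'$ lie in $Y$ and the $b'$ do not. Then the $b'$, being fixed, are not in $U$. The orbits $O'$ lie in $U$. They do not meet $Y$, since otherwise the closed invariant set $Y$ would contain $b'$. So $N=C\cap U$ is the complement in $C$ of the finite nonempty set of the $b'$, and $N\cap Y=N^{\mathbf{G}_m}$ is the set of the $a'$.
\end{itemize}
Let $N_1,\dots,N_r$ be the sets $N$ arising in case (iii). A $\bar k$-point of $U\setminus Y$ is not fixed, so it lies in an orbit $O'$, and cases (i) and (ii) are excluded. Hence $U=Y\cup N_1\cup\dots\cup N_r$, a union of closed subsets of $U$. For $i\ne j$ the set $N_i\cap N_j$ is finite and stable, so it consists of fixed points of $U$ and lies in $Y$.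

\emph{Step 2: the action on $N=N_i$ extends to $\mathbf{A}^1$.} An irreducible projective curve with a nonempty finite set of closed points removed is affine, so $N=\operatorname{Spec}R$ with $R$ reduced. The action corresponds to a grading $R=\bigoplus_{m\in\mathbf{Z}}R_m$, with coaction $R\to R[t,t^{-1}]$ sending $\phi\in R_m$ to $t^m\phi$; thus $\phi(tp)=t^m\phi(p)$. For $p\in N(\bar k)$ the limit for $t\to0$ is one of the $a'$ and lies in $N$, so the orbit map extends to $\mathbf{A}^1_{\bar k}\to N$ and $t^m\phi(p)$ lies in $\bar k[t]$. For $m<0$ this forces $\phi(p)=0$ for all $p$, hence $\phi=0$ as $R$ is reduced. So the coaction lands in $R[t]$ and defines a morphism $h_i\colon\mathbf{A}^1\times N_i\to N_i$ extending the action. It has three properties.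
\begin{itemize}
\item $h_i(1,\cdot)=\mathrm{id}$.
\item $h_i(0,\cdot)$ factors through $Y$, since $h_i(0,p)=\lim_{t\to0}tp\in Y$ for all $p\in N(\bar k)$ and $N$ is reduced.
\item $h_i(\lambda,u)=u$ whenever $u$ factors through the reduced scheme $Z=(N\cap Y)_{\mathrm{red}}$.
\end{itemize}
For the third, let $I\subset R$ be the ideal of $Z$. If $\phi\in R_m$ with $m>0$ and $p\in Z(\bar k)$, then $p$ is fixed, so $\phi(p)=t^m\phi(p)$ for all $t\in\bar k^\times$ and $\phi(p)=0$; hence $\phi\in I$. Therefore the composite $R\to R[t]\to(R/I)[t]$ kills $R_m$ for $m>0$ and equals the reduction map $R\to R/I$. This says that $h_i$ restricted to $\mathbf{A}^1\times Z$ is the projection to $Z$.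

\emph{Step 3: gluing.} Let $T$ be connected, $u\in U(T)$, $\lambda\in\mathbf{A}^1(T)$. By Lemma~\ref{lem:cover}, $u$ factors through $Y$ or through some $N_i$. Put $H(\lambda,u)=u$ in the first case and $H(\lambda,u)=h_i(\lambda,u)$ in the second. If $u$ factors through $Y$ and $N_i$, it factors through $(N_i\cap Y)_{\mathrm{red}}$, and the two values agree by the third property. If $u$ factors through $N_i$ and $N_j$ with $i\ne j$, it also factors through $Y$, and all values equal $u$. So $H(\lambda,u)$ is well defined. It is compatible with $T'\to T$, since a factorization of $u$ is inherited by its pullback and may be used to compute $H$ there. We obtain a map of sheaves $H\colon\mathbf{A}^1\times U\to U$ with $H(1,\cdot)=\mathrm{id}$, with $H(\lambda,u)=u$ for $u$ in $Y$, and with $H(0,\cdot)$ landing in $Y$. Thus $Y$ is a strong $\mathbf{A}^1$-deformation retract of $U$, and Lemma~\ref{lem:retract} gives the last assertion.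
\end{proof}

\begin{thebibliography}{9}

\bibitem{MV}
Morel and Voevodsky, \emph{$\mathbf{A}^1$-homotopy theory of schemes}.

\bibitem{Totaro}
Burt Totaro, \emph{Torus actions, Morse homology, and the Hilbert scheme of points on affine space}, arXiv:2009.07381 (2020).

\end{thebibliography}
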